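# Why $M_3$ does not embed into the bounded closed convex subsets of a Banach space

## 1. Three lines, three segments, and a triangle

Take three lines through the origin of the plane: the horizontal axis $L_1$, the vertical axis $L_2$, and the diagonal $L_3=\{(x,x):x\in\mathbb R\}$. Any two of them meet in $\{0\}$. Any two of them together generate the plane as a convex set: a vector $v\in\mathbb R^2$ can be written $v=u+w$ with $u$ on the first line and $w$ on the second, and then $v=\frac12(2u)+\frac12(2w)$ is the midpoint of a point of the first line and a point of the second. So if "meet" means intersection and "join" means closed convex hull of the union, the five sets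
$$\{0\},\quad L_1,\quad L_2,\quad L_3,\quad \mathbb R^2$$
form a pattern with a bottom, a top, and three elements in between, any two of which meet in the bottom and join to the top.

The lines are unbounded. Can we get the same pattern from bounded sets? The obvious attempt is to cut the lines down to segments. With $e_1=(1,0)$, $e_2=(0,1)$ and $d=(1,1)$, put $A=[-e_1,e_1]$, $B=[-e_2,e_2]$, $C=[-d,d]$. The pairwise intersections are still $\{0\}$. But the join of $A$ and $B$ is the diamond $\{|x|+|y|\le 1\}$, and the join of $C$ and $B$ contains $d$, which is not in the diamond. The joins no longer agree.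

Perhaps the segments were a bad choice. Let us fix the top and ask which three sets could work below it. Let the top be a triangle $T=\mathrm{conv}\{p,q,r\}$, and suppose that $A,B,C$ are closed convex subsets of $T$ such that any two of them have join $T$, and that all pairwise intersections are equal to the same set $Z$. Look at the vertex $p$. The sets $A,B$ are compact, so $\mathrm{conv}(A\cup B)$ is compact and no closure is needed: every point of $T$ lies in $A\cup B$ or is of the form $(1-t)a+tb$ with $a\in A$, $b\in B$, $0<t<1$. A vertex of $T$ is an interior point of no segment in $T$ with distinct endpoints, so $p\in A\cup B$. In the same way $p\in A\cup C$ and $p\in B\cup C$. A point that lies in each of these three unions lies in at least two of the sets $A,B,C$, hence in $Z$. The same holds for $q$ and $r$. Since $Z$ is convex, $Z=T$, and so $A=B=C=T$.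

So no such pattern has a triangle on top. The argument used vertices. A bounded closed convex set in an infinite-dimensional space may have nothing like a vertex, and so it is natural to ask whether the pattern appears there.

## 2. Embeddings into lattices of convex sets

Let $E$ be a real Banach space. Write $\mathrm{BC}(E)$ for the set of its bounded closed convex subsets, ordered by inclusion. It is a lattice with
$$A\wedge B=A\cap B,\qquad A\vee B=\overline{\mathrm{conv}}(A\cup B).$$
Indeed, the closed convex hull of a bounded set is bounded, and it is the smallest closed convex set containing the given one. We include $\varnothing$, so that every intersection is again in $\mathrm{BC}(E)$. Nothing hinges on this: the arguments use only the two formulas above, and they apply equally to lattices of nonempty sets. Note that $\varnothing\vee B=B$.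

If $A,B$ are nonempty and convex, then
$$\mathrm{conv}(A\cup B)=\{(1-t)a+tb:\ a\in A,\ b\in B,\ t\in[0,1]\}. \tag{1}$$
The right side contains $A\cup B$ and lies in the hull. It is convex: in a convex combination of two such points, collect the terms from $A$ and those from $B$; if both groups have positive total weight, divide each by its weight to get a point of $A$ and a point of $B$, and if one group has weight zero, the combination lies in $A$ or in $B$. Consequently, every point of $A\vee B$ can be approximated in norm, as closely as we like, by points $(1-t)a+tb$.

**Definition (lattice embedding).** A lattice embedding is a one-to-one map between lattices that preserves the binary operations $\vee$ and $\wedge$.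

**Definition ($M_3$).** $M_3=\{0,a,b,c,1\}$ is the five-element lattice with bottom $0$, top $1$, and three further elements of which any two have meet $0$ and join $1$.

Section 1 exhibits $M_3$ among the closed convex subsets of the plane. With unrestricted convex sets much more is possible. The following is a known result: for a left vector space $V$ over a totally ordered division ring $\mathbb F$, let $\mathbf{Co}(V)$ be the lattice of all convex subsets of $V$; then every lattice can be embedded into $\mathbf{Co}(V)$ for some left $\mathbb F$-vector space $V$. The problem treated in these notes comes from Friedrich Wehrung, Marina V. Semenova, "Sublattices of lattices of convex subsets of vector spaces", arXiv:math/0501324 (2005):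

*Is it the case that every lattice can be embedded into the lattice of all bounded closed convex subsets of some real Banach space?*

The answer is no, and $M_3$ is a counterexample. What rules it out is an implication that holds in every $\mathrm{BC}(E)$.

**Definition (join-semidistributivity).** A lattice is join-semidistributive if, for all elements $x,y,z$,
$$x\vee z=y\vee z\quad\Longrightarrow\quad (x\wedge y)\vee z=x\vee z.$$

For comparable $x,y$ the implication holds trivially, since then $x\wedge y$ is one of $x,y$. The lattice $M_3$ is not join-semidistributive: $a\vee b=c\vee b=1$, but $(a\wedge c)\vee b=0\vee b=b$. By contrast, consider the pentagon $N_5=\{0,u,v,w,1\}$ with $0<u<v<1$, $0<w<1$, and $w$ incomparable to $u$ and $v$. The only incomparable pairs are $\{u,w\}$ and $\{v,w\}$, so only these need checking. We have $u\vee z=w\vee z$ only for $z=1$: the values at $z=0,u,v,w$ are $u\ne w$, $u\ne 1$, $v\neq 1$, $1\ne w$. Likewise $v\vee z=w\vee z$ only for $z=1$: the values are $v\ne w$, $v\ne1$, $v\ne 1$, $1\ne w$. For $z=1$ the conclusion is clear. So $N_5$ is join-semidistributive.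

We shall use Hahn–Banach separation in the following form: if $G\subseteq E$ is nonempty, closed and convex and $x\notin G$, then there is $f\in E^*$ with $\|f\|=1$ and $\sup_G f<f(x)$.

## 3. Compact sets and their extreme points

The vertex argument of Section 1 extends at once to compact sets. Let $A\vee B=C\vee B=D$ with $D$ compact. We show $(A\cap C)\vee B=D$.

First, every extreme point $e$ of $D$ lies in $A\cup B$. If $A$ or $B$ is empty, the other one is $D$. Otherwise $\mathrm{conv}(A\cup B)$ is, by (1), the image of the compact set $A\times B\times[0,1]$ under a continuous map, so it is closed and equals $D$. Hence $e=(1-t)a+tb$ with $a\in A$, $b\in B$, and extremality forces $e=a$ or $e=b$. In the same way $e\in C\cup B$. Therefore $e\in(A\cap C)\cup B$. By the Krein–Milman theorem, $D$ is the closed convex hull of its extreme points, so $D\subseteq(A\cap C)\vee B$. The reverse inclusion is clear.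

Without compactness this fails at the appeal to Krein–Milman. The closed unit ball $D$ of $c_0$ has no extreme points at all: given $x\in D$, choose $n$ with $|x_n|\le\frac12$; then $x\pm\frac12e_n\in D$, and $x$ is their midpoint. Such a $D$ does occur as a nontrivial join. Put
$$A=\{x\in D:x_1=1\},\qquad B=\{x\in D:x_1=-1\}. \tag{2}$$
A point $(\lambda,y)\in D$, where $y$ stands for the remaining coordinates, is the combination $(1-t)(1,y)+t(-1,y)$ with $t=\frac{1-\lambda}2$, so $A\vee B=D$. Extreme points tell us nothing about this join. A second step of the argument is lost as well: a point of $D$ is in general only a limit of points $(1-t_n)a_n+t_nb_n$, and without compactness the $a_n$ need not have a convergent subsequence.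

So we need to produce a point of $A\cap C$ outside $(A\cap C)\vee B$ without any supply of special points of $D$.

## 4. A zigzag between $A$ and $C$

**Theorem 1 (join-semidistributivity).** Let $A,B,C\in\mathrm{BC}(E)$ with $A\vee B=C\vee B$. Then $(A\cap C)\vee B=A\vee B$.

Here is the mechanism, with closures ignored for a moment. Suppose the conclusion fails. Separate: there is a continuous affine "height" $g$ with $g\le 0$ on $B$ and on $A\cap C$, but positive at some $x_0\in A$. Pretend that $x_0$ lies exactly on a segment from a point $x_1\in C$ to a point $b_0\in B$, say $x_0=(1-t_0)x_1+t_0b_0$. As $b_0$ has height $\le0$, the point $x_1$ is at least as high as $x_0$. Now $x_1$ lies on a segment from a point $x_2\in A$ to a point of $B$, and so on. The heights $s_n=g(x_n)$ increase and are bounded, since the sets are bounded. From $s_n\le(1-t_n)s_{n+1}$ we get $t_ns_{n+1}\le s_{n+1}-s_n$. The distance traveled is $\|x_{n+1}-x_n\|=t_n\|x_{n+1}-b_n\|$, which is at most a constant times $t_n$. So each movement is paid for by a gain in height, the total gain is finite, and the sequence has finite length. It converges, and its limit is in $A$ and in $C$ but has positive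 height, a contradiction.

To handle closures, we allow an error $\delta_n$ at stage $n$. The heights may then drop slightly, so we choose the errors with a total of only half the starting height.

*Proof of Theorem 1.* Put $D=A\vee B=C\vee B$ and $G=(A\cap C)\vee B$. Then $G\subseteq D$. Suppose $G\neq D$.

**Step 1: a height function.** The purpose is to find a function that detects the part of $D$ missing from $G$, and a point of $A$ at which it is positive.

If $B=\varnothing$, then $A=D$ and $C=D$, so $G=D$, contrary to assumption. So $B\ne\varnothing$, and hence $G\neq\varnothing$. By Hahn–Banach, applied to a point of $D\setminus G$, there is $f\in E^*$ with $\|f\|=1$ and $\sup_Gf<\sup_Df$. Let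
$$g=f-\sup_Gf .$$
This function is affine and $1$-Lipschitz. It satisfies $g\le0$ on $G$, in particular on $B$ and on $A\cap C$, and $g>0$ somewhere on $D$. Since $D$ is bounded, $M=\sup_Dg$ and $\Delta=\operatorname{diam}D$ are finite.

If $g\le0$ on $A$, then $g\le 0$ on $A\cup B$. The set $\{g\le0\}$ is closed and convex, so $g\le0$ on $\overline{\mathrm{conv}}(A\cup B)=D$, which is false. So there is $x_0\in A$ with $s_0:=g(x_0)>0$. The same argument with $C$ in place of $A$ shows that $g$ is positive somewhere on $C$; in particular $C\ne\varnothing$.

**Step 2: construction of the zigzag.** The purpose is to build points alternately in $A$ and in $C$ whose heights stay above $s_0/2$.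

Put $A_n=A$ for even $n$ and $A_n=C$ for odd $n$, and let $\delta_n=2^{-n-2}s_0$, so that $\sum_{n\ge0}\delta_n=s_0/2$. We construct $x_n\in A_n$ such that $s_n:=g(x_n)$ satisfies
$$s_n\ \ge\ s_0-\sum_{i<n}\delta_i. \tag{3}$$
For $n=0$ this holds. Suppose $x_n$ has been constructed. By (3),
$$s_n-\delta_n\ \ge\ s_0-\sum_{i\le n}\delta_i\ >\ \frac{s_0}2\ >\ 0 .$$
Now $x_n\in A_n\subseteq D=A_{n+1}\vee B$, and $A_{n+1}$ and $B$ are nonempty. By (1) we can choose $x_{n+1}\in A_{n+1}$, $b_n\in B$ and $t_n\in[0,1]$ such that
$$x_n'=(1-t_n)x_{n+1}+t_nb_n\qquad\text{satisfies}\qquad \|x_n'-x_n\|\le\delta_n .$$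
Since $g$ is $1$-Lipschitz and affine, and $g(b_n)\le0$,
$$0<s_n-\delta_n\le g(x_n')=(1-t_n)s_{n+1}+t_ng(b_n)\le(1-t_n)s_{n+1}. \tag{4}$$
As $1-t_n\ge0$, the positivity of the last term gives $s_{n+1}>0$. Therefore $s_{n+1}\ge(1-t_n)s_{n+1}\ge s_n-\delta_n\ge s_0-\sum_{i\le n}\delta_i$, which is (3) for $n+1$. The induction continues, and in particular $s_n\ge s_0/2$ for all $n$.

**Step 3: the weights $t_n$ are summable.** The purpose is to bound the total movement by the total gain in height.

From (4), $t_ns_{n+1}\le s_{n+1}-s_n+\delta_n$. Since $s_{n+1}\ge s_0/2$, we get $t_n\le\frac2{s_0}(s_{n+1}-s_n+\delta_n)$. The sum telescopes, and $s_N\le M$, so for all $N$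
$$\sum_{n<N}t_n\ \le\ \frac2{s_0}\Bigl(s_N-s_0+\sum_{n<N}\delta_n\Bigr)\ \le\ \frac2{s_0}\Bigl(M-s_0+\frac{s_0}2\Bigr).$$
The bound does not depend on $N$, so $\sum t_n<\infty$.

**Step 4: the limit.** The purpose is to show that $(x_n)$ converges, and that its limit is a point of $A\cap C$ where $g$ is positive.

We have $x_{n+1}-x_n'=t_n(x_{n+1}-b_n)$, and $x_{n+1},b_n\in D$. Hence
$$\|x_{n+1}-x_n\|\le\|x_n'-x_n\|+t_n\|x_{n+1}-b_n\|\le\delta_n+t_n\Delta ,$$
and the right side is summable. So $(x_n)$ is a Cauchy sequence, and since $E$ is complete, $x_n\to x$ for some $x\in E$. The points $x_{2n}$ lie in $A$ and the points $x_{2n+1}$ lie in $C$; both sets are closed, so $x\in A\cap C$. By continuity $g(x)=\lim s_n\ge s_0/2>0$. This contradicts $g\le0$ on $A\cap C$. $\square$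

**Corollary (answer to the problem).** $M_3$ does not embed into $\mathrm{BC}(E)$ for any real Banach space $E$. Hence not every lattice embeds into the lattice of bounded closed convex subsets of some real Banach space.

*Proof.* Let $\varphi:M_3\to\mathrm{BC}(E)$ preserve $\vee$ and $\wedge$. Then
$$\varphi(a)\vee\varphi(b)=\varphi(1)=\varphi(c)\vee\varphi(b),\qquad \varphi(a)\cap\varphi(c)=\varphi(0).$$
Moreover $\varphi(0)=\varphi(0)\cap\varphi(b)\subseteq\varphi(b)$, since $0=0\wedge b$. By Theorem 1,
$$\varphi(1)=\bigl(\varphi(a)\cap\varphi(c)\bigr)\vee\varphi(b)=\varphi(0)\vee\varphi(b)=\varphi(b).$$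
So $\varphi$ is not one-to-one. $\square$

## 5. The least $A$ with $A\vee B=D$

Fix $B\subseteq D$ in $\mathrm{BC}(E)$ and consider all $A$ with $A\vee B=D$. By Theorem 1 and induction, the intersection of finitely many such sets is again one. The induction does not reach infinite families. To treat those, we look for the points that every such $A$ is forced to contain, and then show that these points suffice.

When is $x\in D$ forced into $A$? We know that $x$ is a limit of points $(1-t_n)a_n+t_nb_n$ with $a_n\in A$, $b_n\in B$. If we could be sure that $t_n\to0$, then $a_n\to x$, because the sets are bounded, and so $x\in A$. This suggests the following definition, in which $A$ is replaced by the whole of $D$.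

**Definition ($P_B(D)$).** For $B\subseteq D$ in $\mathrm{BC}(E)$, let $P_B(D)$ be the set of all $x\in D$ with the following property: whenever $u_n\in D$, $b_n\in B$, $t_n\in[0,1]$ and $(1-t_n)u_n+t_nb_n\to x$, then $t_n\to0$. If $B=\varnothing$, the condition is vacuous and $P_B(D)=D$.

Two examples. In $E=\mathbb R$ let $D=[0,1]$ and $B=\{0\}$. Then $P_B(D)=\{1\}$: if $(1-t_n)u_n\to1$ with $u_n\le1$, then $t_n\to0$; and a point $x<1$ is $(1-t)\cdot1+t\cdot0$ with the constant weight $t=1-x>0$. This matches the fact that $A\vee\{0\}=[0,1]$, for a closed convex $A\subseteq[0,1]$, exactly when $1\in A$. Next take the unit ball $D$ of $c_0$ with $A,B$ as in (2). If $x_1=1$ and $(1-t_n)u_n+t_nb_n\to x$, the first coordinates of the approximants are at most $(1-t_n)-t_n=1-2t_n$, so $t_n\to0$. If $x_1<1$, Section 3 writes $x$ as a combination with the constant weight $t=\frac{1-x_1}2>0$ on $B$. So $P_B(D)=A$, although $D$ has no extreme points.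

**Theorem 2.** Let $B\subseteq D$ in $\mathrm{BC}(E)$ and $A_*=\overline{\mathrm{conv}}\,P_B(D)$. Then for $A\in\mathrm{BC}(E)$,
$$A\vee B=D\iff A_*\subseteq A\subseteq D .$$
In particular, there is a least $A$ with $A\vee B=D$. For an arbitrary nonempty family $(A_i)_{i\in I}$ in $\mathrm{BC}(E)$, if $A_i\vee B=D$ for all $i$, then $\bigl(\bigcap_iA_i\bigr)\vee B=D$.

Applied to the family consisting of $A$ and $C$, the last statement gives Theorem 1 again.

The main point is $A_*\vee B=D$. If it fails, some $f$ satisfies $\beta:=\sup_{A_*\vee B}f<\sup_Df$, and we must find a point of $P_B(D)$ where $f>\beta$. The first candidate is a point $x\in D$ at which $f$ attains its maximum over $D$. Such a point would do: if $x_n=(1-t_n)u_n+t_nb_n\to x$, then $f(x_n)\le(1-t_n)f(x)+t_n\beta$, so $t_n(f(x)-\beta)\le f(x)-f(x_n)\to0$ and $t_n\to0$. But the maximum need not be attained. On the unit ball of $c_0$ the functional $f(x)=\sum_{n\ge1}2^{-n}x_n$ has supremum $1$, and the value $1$ would require $x_n=1$ for all $n$.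

The way around this is to accept a point $x$ that is a maximum up to a small slope: $f(y)<f(x)+\varepsilon\|y-x\|$ for all other $y\in D$. If $x$ is approximated by combinations with a weight $t>0$ on $B$, then the points $u_n$ lie beyond $x$ as seen from $b_n$. In going from $x$ to $u_n$, the value of $f$ grows at a rate of roughly at least $(f(x)-\beta)/\operatorname{diam}D$ per unit of length. If $\varepsilon$ is smaller than this rate, we have a contradiction.

*Proof of Theorem 2.* Write $P=P_B(D)$.

**Step 0: the case $B=\varnothing$.** This disposes of the degenerate case. Here $A\vee B=A$ for every $A$, and $A_*=\overline{\mathrm{conv}}\,D=D$, so both sides of the equivalence say that $A=D$. The statement on families is then clear, since all $A_i$ equal $D$. From now on $B\ne\varnothing$.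

**Step 1: if $A\vee B=D$, then $A_*\subseteq A$.** The purpose is to verify that the points of $P$ are forced into $A$.

Since $A$ is closed and convex, it is enough to show $P\subseteq A$. If $A=\varnothing$, then $B=D$. For each $x\in D$ the choice $u_n=x$, $b_n=x$, $t_n=1$ is then admissible in the definition of $P$ and gives combinations equal to $x$ with $t_n\not\to0$. So $x\notin P$; thus $P=\varnothing$, and the inclusion holds. If $A\neq\varnothing$ and $x\in P$, choose by (1) points $a_n\in A$, $b_n\in B$ and $t_n\in[0,1]$ with $x_n=(1-t_n)a_n+t_nb_n\to x$. Since $A\subseteq D$, the definition of $P$ gives $t_n\to0$. As $x_n-a_n=t_n(b_n-a_n)$,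
$$\|x-a_n\|\le\|x-x_n\|+t_n\operatorname{diam}D\to0 ,$$
and $x\in A$ because $A$ is closed.

**Step 2: setup for $A_*\vee B=D$.** The purpose is to fix the functional and the constants for a proof by contradiction.

We have $A_*\vee B=\overline{\mathrm{conv}}(P\cup B)=:G\subseteq D$. Suppose $G\ne D$. Since $B\neq\varnothing$, $G$ is nonempty, and by Hahn–Banach there are $f\in E^*$ with $\|f\|=1$ and $x_0\in D$ with $f(x_0)>\beta:=\sup_Gf$. Put
$$s=f(x_0)-\beta>0,\qquad \Delta=\operatorname{diam}D,\qquad \varepsilon=\frac{s}{2\Delta}.$$
Here $\Delta>0$, because $D$ contains $x_0$ and the points of $B$, at which $f\le\beta<f(x_0)$.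

**Step 3: a maximum up to slope $\varepsilon$ (Bishop–Phelps/Ekeland).** The purpose is to find $x\in D$ such that
$$f(x)\ge f(x_0)\qquad\text{and}\qquad f(y)-f(x)<\varepsilon\|y-x\|\ \text{ for all } y\in D\setminus\{x\}. \tag{5}$$

For $y,z\in D$ write $y\succeq z$ if $f(y)-f(z)\ge\varepsilon\|y-z\|$. This is a partial order on $D$. It is reflexive. It is transitive, by adding two inequalities and using the triangle inequality. It is antisymmetric, since adding the inequalities for $y\succeq z$ and $z\succeq y$ gives $0\ge2\varepsilon\|y-z\|$. It is also closed in $D\times D$, as both sides of the inequality are continuous. Let $S(z)=\{y\in D:y\succeq z\}$, which contains $z$. Starting with $x_0$, choose inductively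
$$x_{n+1}\in S(x_n)\qquad\text{with}\qquad f(x_{n+1})\ge\sup_{S(x_n)}f-\frac1{n+1}.$$
This is possible since $f$ is bounded on $D$. By transitivity $x_m\succeq x_n$ for $m\ge n$, that is,
$$\varepsilon\|x_m-x_n\|\le f(x_m)-f(x_n)\qquad(m\ge n).$$
So $f(x_n)$ is nondecreasing, and being bounded it converges; therefore $(x_n)$ is a Cauchy sequence. Its limit $x$ exists because $E$ is complete, and $x\in D$ because $D$ is closed. Letting $m\to\infty$ we get $x\succeq x_n$ for all $n$; in particular $f(x)\ge f(x_0)$.

Now let $y\in D$ with $y\succeq x$. Then $y\succeq x_n$, that is, $y\in S(x_n)$, for all $n$. Using $f(x)\ge f(x_{n+1})$ and the choice of $x_{n+1}$,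
$$\varepsilon\|y-x\|\le f(y)-f(x)\le f(y)-f(x_{n+1})\le\frac1{n+1}\qquad\text{for all }n,$$
so $y=x$. In other words, $y\succeq x$ fails for every $y\in D\setminus\{x\}$, which is (5).

**Step 4: the point $x$ belongs to $P$.** The purpose is to contradict the choice of $f$: every point of $P$ lies in $G$, where $f\le\beta$.

Let $x_n=(1-t_n)u_n+t_nb_n\to x$ with $u_n\in D$, $b_n\in B$, $t_n\in[0,1]$ (the $x_n$ here are new; those of Step 3 are no longer needed). Suppose $t_n\not\to0$. Passing to a subsequence, we may assume $t_n\to t>0$.

We first exclude $t=1$. Since $B\subseteq G$, we have $f(b_n)\le\beta$, hence $f(x_n)\le(1-t_n)f(u_n)+t_n\beta$. The numbers $f(u_n)$ are bounded, so if $t=1$, the limit gives $f(x)\le\beta$. This contradicts $f(x)\ge f(x_0)>\beta$. So $0<t<1$, and after dropping finitely many terms all $t_n<1$.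

Next we solve for $u_n$. From $(1-t_n)u_n=x_n-t_nb_n$,
$$(1-t_n)(u_n-x)=(x_n-x)+t_n(x-b_n),$$
so with $\tau_n=t_n/(1-t_n)$
$$u_n-x=\frac{x_n-x}{1-t_n}+\tau_n(x-b_n).$$
We have $f(x-b_n)\ge f(x_0)-\beta=s$ and $\|x-b_n\|\le\Delta$. Therefore
$$f(u_n)-f(x)\ge\tau_ns-\frac{\|x_n-x\|}{1-t_n},\qquad \|u_n-x\|\le\tau_n\Delta+\frac{\|x_n-x\|}{1-t_n},$$
and, since $s-\varepsilon\Delta=s/2$,
$$f(u_n)-f(x)-\varepsilon\|u_n-x\|\ \ge\ \tau_n(s-\varepsilon\Delta)-(1+\varepsilon)\frac{\|x_n-x\|}{1-t_n}\ \longrightarrow\ \frac t{1-t}\cdot\frac s2>0 .$$
For large $n$ the left side is positive. Then $u_n\neq x$ (otherwise the left side would be $0$) and $f(u_n)-f(x)>\varepsilon\|u_n-x\|$, which contradicts (5). Hence $t_n\to0$ for every choice of the sequences, and $x\in P$.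

It follows that $x\in P\subseteq G$, so $f(x)\le\beta<f(x_0)\le f(x)$, a contradiction. Thus $A_*\vee B=D$.

**Step 5: the equivalence and the statement on families.** The purpose is to combine Steps 1 and 2–4.

If $A\vee B=D$, then $A\subseteq D$, and $A_*\subseteq A$ by Step 1. Conversely, if $A_*\subseteq A\subseteq D$, then $D=A_*\vee B\subseteq A\vee B\subseteq D$. So the equivalence holds, and $A_*$, which belongs to $\mathrm{BC}(E)$, is the least $A$ with $A\vee B=D$. If $A_i\vee B=D$ for all $i\in I$, then $A_*\subseteq A_i\subseteq D$ for all $i$, hence $A_*\subseteq\bigcap_iA_i\subseteq D$. The intersection is bounded, closed and convex, and the equivalence gives $\bigl(\bigcap_iA_i\bigr)\vee B=D$. $\square$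

## 6. Modular lattices

Recall that a lattice is modular if $x\le z$ implies $x\vee(y\wedge z)=(x\vee y)\wedge z$, and distributive if $x\wedge(y\vee z)=(x\wedge y)\vee(x\wedge z)$ for all $x,y,z$. We use two textbook theorems. Birkhoff's theorem: a modular lattice that is not distributive contains $M_3$ as a sublattice. The Birkhoff–Stone theorem: a distributive lattice embeds into the lattice $\mathcal P(S)$ of all subsets of some set $S$, with union and intersection as operations.

**Theorem 3.** A modular lattice embeds into $\mathrm{BC}(E)$ for some real Banach space $E$ if and only if it is distributive.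

*Proof.* **Step 1: a modular non-distributive lattice does not embed.** This is where the Corollary enters. Such a lattice contains $M_3$ as a sublattice. The restriction to $M_3$ of an embedding into $\mathrm{BC}(E)$ would be an embedding of $M_3$, which the Corollary excludes.

**Step 2: a distributive lattice embeds.** By the Birkhoff–Stone theorem it is enough to embed $\mathcal P(S)$ for an arbitrary set $S$, since a composition of embeddings is an embedding. Let $E=\ell^1(S)$, and map $Y\subseteq S$ to
$$F_Y=\{x\in\ell^1(S):\ x\ge0,\ \|x\|\le1,\ x=0\text{ off }Y\}.$$
For $S=\{1,2\}$, for instance, $F_\varnothing=\{0\}$, $F_{\{1\}}$ and $F_{\{2\}}$ are the segments from $0$ to the two unit vectors, and $F_S$ is the triangle that they span.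

Each $F_Y$ is bounded, closed and convex. The map is one-to-one, because the unit vector $e_\sigma$ of $\sigma\in S$ lies in $F_Y$ exactly when $\sigma\in Y$. Meets are preserved: $F_Y\cap F_Z=F_{Y\cap Z}$, since $x$ vanishes off $Y$ and off $Z$ exactly when it vanishes off $Y\cap Z$. For joins, $F_{Y\cup Z}$ is a closed convex set that contains $F_Y$ and $F_Z$, so $F_Y\vee F_Z\subseteq F_{Y\cup Z}$. Conversely, let $x\in F_{Y\cup Z}$, and put $y=x1_Y$ and $z=x1_{Z\setminus Y}$, so that $x=y+z$ and $\|x\|=\|y\|+\|z\|\le1$. If one of $y,z$ is $0$, then $x$ is the other one and lies in $F_Y\cup F_Z$. Otherwise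
$$x=\|y\|\frac y{\|y\|}+\|z\|\frac z{\|z\|}+(1-\|y\|-\|z\|)\cdot0\ \in\ \mathrm{conv}(F_Y\cup F_Z),$$
because $y/\|y\|\in F_Y$, $z/\|z\|\in F_Z$, and $0$ lies in both. So $F_Y\vee F_Z=F_{Y\cup Z}$. $\square$

This is not a classification of all lattices that embed into some $\mathrm{BC}(E)$. For non-modular lattices, Theorem 1 gives join-semidistributivity as a necessary condition, and nothing more is claimed here.

## 7. Copies of $M_3$ without boundedness, closedness or completeness

Theorem 1 assumes that the sets are bounded, that they are closed, and that the space is complete. The proof in Section 4 used each of these. If any one of them is dropped, $M_3$ does embed.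

### Closed convex sets, not bounded

The three lines of Section 1 do this: they pairwise meet in $\{0\}$ and pairwise join to $\mathbb R^2$, and any three distinct lines through $0$ would serve as well. It is instructive to run the zigzag here. Let $A=L_1$ be the horizontal axis, $B=L_2$ the vertical axis, and $C=L_3$ the diagonal. Then $(A\cap C)\vee B=\{0\}\vee B=B$, and we can take $g(x,y)=x$. The points $x_n$ lie alternately on $L_1$ and on $L_3$. If $x_n$ has height $s_n$, it is $(s_n,0)$ for even $n$ and $(s_n,s_n)$ for odd $n$. Consecutive points of positive height at least $s_0/2$ therefore differ by at least $s_0/2$ in the second coordinate, and the sequence cannot converge. What breaks down is the estimate $\|x_{n+1}-b_n\|\le\Delta$: the points $b_n\in B$ may be arbitrarily far away.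

### Bounded convex sets, not closed, with join the convex hull

Let $p,q,r$ be the vertices of a triangle in $\mathbb R^2$ with centroid $m$, and let $A,B,C$ be the interiors of the triangles $pqm$, $qrm$, $prm$. They are pairwise disjoint, so the bottom is $\varnothing$. The convex hull $U$ of the union of any two of them is open, since the convex hull of an open set is open. Its closure contains the closures of both, hence $p,q,r$, and it lies in $\mathrm{conv}\{p,q,r\}$; so $\overline U=\mathrm{conv}\{p,q,r\}$. An open convex subset of $\mathbb R^2$ is the interior of its closure. Hence $U$ is the interior of the triangle $pqr$, whichever two of the sets were chosen. The five sets $\varnothing,A,B,C,U$ are distinct and form $M_3$. In terms of Section 4, what is missing is that limits of points of $A$ and of $C$ stay in these sets: the closures of $A$ and $C$ meet in the segment $[p,m]$, while $A\cap C=\varnothing$.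

### Bounded closed convex sets in an incomplete space

Here the space can even be an inner product space, up to equivalence of norms. Let $H=\ell^2$, and give $H^3$ the norm $\|(x,y,z)\|=\|x\|+\|y\|+\|z\|$. It is equivalent to the Hilbert norm $(\|x\|^2+\|y\|^2+\|z\|^2)^{1/2}$: it is at least this norm and at most $\sqrt3$ times it. Equivalent norms have the same bounded sets and the same closed sets, so the lattice of bounded closed convex subsets of a subspace does not depend on which of the two we use.

**Step 1: construction of the space.** The purpose is to get a subspace $X$ of $H^3$ that is dense in each coordinate plane $H\times H\times0$, $H\times0\times H$, $0\times H\times H$ when intersected with it, and yet meets each coordinate axis only in $0$.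

Let $(U_n)$ be a countable base of nonempty open subsets of $H^3$. Choose inductively $(a_n,b_n,c_n)\in U_n$ such that each of the sequences $(a_n)$, $(b_n)$, $(c_n)$ is linearly independent. This is possible: $U_n$ contains a product of three open balls of $H$, and no ball is contained in the finite-dimensional subspace spanned by the vectors already chosen in that coordinate, because finite-dimensional subspaces of $H$ have empty interior. Let
$$X=\Bigl\{\bigl(\textstyle\sum\xi_na_n,\ \sum\eta_nb_n,\ \sum\zeta_nc_n\bigr):\ \xi,\eta,\zeta\text{ finitely supported real sequences},\ \xi+\eta+\zeta=0\Bigr\}.$$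
This is a linear subspace of $H^3$. Let $A,B,C$ be the sets of all $(x,y,z)\in X$ of norm $\le1$ with $z=0$, with $y=0$, and with $x=0$, respectively. They are bounded, convex, and closed in $X$. Let $D$ be the closed unit ball of $X$.

**Step 2: meets.** The purpose is to show that the pairwise intersections are $\{0\}$. If $(x,0,0)\in X$, then $\eta=0$ and $\zeta=0$ by linear independence of $(b_n)$ and $(c_n)$. So $\xi=-\eta-\zeta=0$ and $x=0$. The same argument works on the other two axes. Hence
$$A\cap B=A\cap C=B\cap C=\{0\}.$$

**Step 3: closures in $H^3$.** The purpose is to show that $A,B,C$ are dense in the full unit balls of the coordinate planes. Taking for $\xi$ the $n$-th unit sequence, $\eta=-\xi$ and $\zeta=0$, we see that $(a_n,-b_n,0)\in X$ for all $n$. The pairs $(a_n,b_n)$ are dense in $H^2$: for a nonempty open $W\subseteq H^2$, the open set $W\times H$ contains some $U_n$, hence $(a_n,b_n,c_n)$. The map $(u,v)\mapsto(u,-v)$ is a homeomorphism of $H^2$, so the pairs $(a_n,-b_n)$ are dense as well. Thus $X\cap(H\times H\times0)$ is a dense subspace of $H\times H\times0$. If $v$ is in the closed unit ball of $H\times H\times 0$ and $v_k\to v$ with $v_k$ in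 this subspace, then $v_k/\max(1,\|v_k\|)\in A$ also converges to $v$. So the closure $\hat A$ of $A$ in $H^3$ is the whole closed unit ball of $H\times H\times0$. Using $(a_n,0,-c_n)$ and $(0,b_n,-c_n)$ in the same way, the closures $\hat B$ and $\hat C$ are the closed unit balls of $H\times0\times H$ and of $0\times H\times H$.

**Step 4: joins.** The purpose is to show that any two of $A,B,C$ have join $D$. The union of any two of $\hat A,\hat B,\hat C$ contains the closed unit balls of all three coordinate axes. Let $(x,y,z)\in H^3$ have norm $\|x\|+\|y\|+\|z\|\le1$. It is a convex combination of $0$ and the normalized nonzero vectors among $(x,0,0)$, $(0,y,0)$, $(0,0,z)$, with weights $\|x\|,\|y\|,\|z\|$ on these and the remaining weight on $0$. So the closed convex hull in $H^3$ of the union of any two of $A,B,C$, which contains the corresponding two closures, contains the closed unit ball of $H^3$, and it is clearly contained in that ball. The join in $X$ is the intersection of this hull with $X$, because the closure in $X$ of a subset of $X$ is its closure in $H^3$ intersected with $X$. So the join is $D$.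

**Step 5: distinctness.** The purpose is to check that the five sets $\{0\},A,B,C,D$ are different. By Step 3, none of $A,B,C$ is $\{0\}$. If two of them were equal, their intersection would be different from $\{0\}$, contrary to Step 2. If one of them were $D$, it would contain the other two, and its intersection with another would be that other set, again not $\{0\}$. And $D\neq\{0\}$. So the five sets form a copy of $M_3$.

The space $X$ is indeed not complete: otherwise $X\cap(H\times H\times0)$ would be closed as well as dense in $H\times H\times0$, so $X$ would contain $H\times0\times0$, contrary to Step 2. One can also see what becomes of Theorem 1 in the completion. In $H^3$ the set $\hat A\cap\hat C$ is the closed unit ball of the axis $0\times H\times0$, and its join with $\hat B$ is, by the convex combination in Step 4, the closed unit ball of $H^3$, as Theorem 1 requires. The space $X$ meets this axis only in $0$, and so in $X$ the set $A\cap C$ has shrunk to $\{0\}$.
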